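# Open colorings that become neither clopen nor dense on any uncountable subset

## 1. Three theorems and what they say

**Theorem 1.** Suppose that $\mathrm{non}(\mathcal M)=\aleph_1$, that is, some non-meager set of reals has size $\aleph_1$ (CH implies this). Then there are an uncountable subspace $E$ of a compact, zero-dimensional metrizable space and an open coloring $W$ on $E$ such that for every uncountable $T\subseteq E$ the set $W\cap T^\dagger$ is neither closed (so not clopen) nor dense in $T^\dagger$. Hence $W$ can be reduced neither to a clopen nor to an open dense coloring.

**Theorem 2.** The same conclusion, with $E\subseteq\omega^\omega$, holds if $\mathfrak d=\aleph_1$.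

Let us unpack the words. All spaces in these notes are separable metric spaces. For a space $E$, the set $E^\dagger=E^2\setminus\{(x,x):x\in E\}$ is the square without its diagonal, with the topology inherited from $E^2$.

**Definition (colorings).** A coloring on $E$ is a set $W\subseteq E^\dagger$ that is symmetric: $(x,y)\in W$ whenever $(y,x)\in W$. It is an open coloring if $W$ is open in $E^\dagger$, a clopen coloring if $W$ is clopen in $E^\dagger$, and an open dense coloring if $W$ is open and dense in $E^\dagger$.

If $T\subseteq E$, then $T^\dagger\subseteq E^\dagger$ and $W\cap T^\dagger$ is a coloring on $T$; it is open in $T^\dagger$ if $W$ is open.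

**Definition (reductions).** Let $E$ be uncountable and $W$ an open coloring on $E$. We say that $W$ can be reduced to a clopen coloring if $W\cap T^\dagger$ is clopen in $T^\dagger$ for some uncountable $T\subseteq E$, and that $W$ can be reduced to an open dense coloring if $W\cap T^\dagger$ is dense in $T^\dagger$ for some uncountable $T\subseteq E$.

Think of $W$ as the edge set of a graph on $E$. We may throw away points, as long as uncountably many remain, and we hope that the graph becomes topologically simple. The following statement appears in Ivan Ongay-Valverde, "Ken's colorful questions", arXiv:2111.00632 (2021).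

**Conjecture.** Every open coloring (on an uncountable separable metric space) can be reduced to a clopen or to an open dense coloring.

Theorem 1 says that under its hypothesis the conjecture fails badly: one $W$ is bad in both ways on every uncountable $T$ at once. Now for the hypotheses. A set is nowhere dense if its closure has empty interior, and meager if it is a countable union of nowhere dense sets. The cardinal $\mathrm{non}(\mathcal M)$ is the least size of a non-meager set of reals. It is uncountable, because countable sets of reals are meager. By the Baire category theorem $\mathbb R$ itself is non-meager, so CH gives $\mathrm{non}(\mathcal M)=\aleph_1$. The cardinal $\mathfrak d$ is the least size of a family $\mathcal D\subseteq\omega^\omega$ such that every $g\in\omega^\omega$ satisfies $g\le f$ off a finite set for some $f\in\mathcal D$. It is uncountable as well: given $f_0,f_1,\dots$, the function $g(n)=1+\max_{i\le n}f_i(n)$ is not dominated by any $f_i$. CH gives $\mathfrak d=\aleph_1$ too.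

Since both cardinals are uncountable, the two theorems together say that the conjecture fails whenever $\min\{\mathfrak d,\mathrm{non}(\mathcal M)\}=\aleph_1$. Equivalently, the conjecture implies $\mathfrak d>\aleph_1$ and $\mathrm{non}(\mathcal M)>\aleph_1$. And since CH is consistent relative to ZFC (Gödel), the negation of the conjecture is consistent with ZFC. The last theorem completes the picture; OCA is Todorčević's Open Coloring Axiom, stated in Section 9.

**Theorem 3.** (a) OCA implies the conjecture; so the conjecture is independent of ZFC. (b) The conjecture holds in ZFC for analytic $E$; so every counterexample space is non-analytic. (c) The failure of the conjecture is consistent with $2^{\aleph_0}$ arbitrarily large.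

## 2. Colorings from parity and from incomparability

Why uncountable subsets? Because an infinite metric space always has an infinite discrete subspace $D$: if there is no limit point, the space itself is discrete, and otherwise take a sequence of distinct points converging to a limit point $p$, all different from $p$. Then $D^\dagger$ is discrete, and every coloring on $D$ is clopen. With "infinite" in place of "uncountable" there would be no problem to discuss.

A first real example: on $E=\mathbb R$ let $W=\{(x,y):|x-y|>1\}$. It is open. It is not closed in $E^\dagger$, since $(0,1+1/j)\in W$ converges to $(0,1)\notin W$, and it is not dense, since no pair near $(0,1/2)$ lies in $W$. But for $T=(0,1)$ we get $W\cap T^\dagger=\emptyset$, which is clopen.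

For sequences we use the following notation throughout. For distinct sequences $v,v'$ of length $\omega$,
$$\Delta(v,v')=\min\{n:v(n)\ne v'(n)\},$$
and $v|n=(v(0),\dots,v(n-1))$. If $\Delta(v,v')=m$, then every pair that agrees with $(v,v')$ on the places $0,\dots,m$ also has $\Delta=m$. So $\Delta$ is locally constant off the diagonal, and "$\Delta(v,v')$ is even" defines a clopen coloring.

Next, for $f,g\in\omega^\omega$ write $f\le g$ if $f(n)\le g(n)$ for all $n$. The relation $f\not\le g$ is open, since one coordinate witnesses it. So
$$W_0=\{(f,g):\Delta(f,g)\text{ is even},\ f\not\le g,\ g\not\le f\}$$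
is an open coloring on any $E\subseteq\omega^\omega$. On $E=\omega^\omega$ it is not dense: a pair with odd $\Delta$ has a neighbourhood of pairs with odd $\Delta$. It is not closed either. Let $f$ be constantly $0$, let $g$ be constantly $1$, and for $j\ge1$ let $f_j$ be $0$ except $f_j(j)=2$. Then $\Delta(f_j,g)=0$ and $(f_j,g)\in W_0$, but the limit $(f,g)$ is comparable.

So $W_0$ is bad on the whole of $\omega^\omega$. It is easily repaired on smaller sets, in two ways. Let $T_1$ be the set of all $f$ with $f(2n)=x(n)$ and $f(2n+1)=1-x(n)$ for some $x\in 2^\omega$. Two distinct members of $T_1$ first differ at an even place $2n$, and they are ordered in opposite ways at $2n$ and at $2n+1$. So $W_0\cap T_1^\dagger=T_1^\dagger$, which is clopen. Or let $T_2=\{f:f(n)=0\text{ for all odd }n\}$. All $\Delta$'s in $T_2$ are even, and any pair in $T_2^\dagger$ becomes incomparable after we raise $f$ at one far even place and $g$ at another. So $W_0\cap T_2^\dagger$ is dense in $T_2^\dagger$.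

The parity clause has a purpose: it offers a cheap way to refute density. A coloring contained in "$\Delta$ even" is not dense on $T$ as soon as $T$ has one pair with odd $\Delta$. What we need is a space $E$ so thin that it contains no analogue of $T_1$ or $T_2$.

## 3. Why a Luzin set does not suffice

For a coloring contained in "$\Delta$ even", the target is that every uncountable $T\subseteq E$ satisfies two conditions:

1. some pair in $T^\dagger$ has odd $\Delta$;
2. some pair in $T^\dagger\setminus W$ is a limit of pairs in $W\cap T^\dagger$.

A sensible first attempt, under CH, is to keep $W_0$ and let $E\subseteq\omega^\omega$ be a Luzin set, that is, an uncountable set with only countably many points in each meager set. Condition 1 then holds. An uncountable $T\subseteq E$ is non-meager, so it is dense in some basic open set $[s]$, the set of all $f\in\omega^\omega$ that extend the finite sequence $s$. Extend $s$ to a sequence $t$ of odd length $n$. Then $T$ meets both $[t^\frown 0]$ and $[t^\frown 1]$, and two such points have $\Delta=n$.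

Condition 2 is where the attempt breaks down, because a Luzin set need not contain any comparable pair. To see this, let $f$ be not eventually $0$. The set $\{g:g\le f\}$ is closed, and it is nowhere dense since every $[s]$ contains some $g$ with $g(|s|)>f(|s|)$. The set $\{g:f\le g\}$ is closed, and it is nowhere dense since every $[s]$ contains some $g$ with $g(n)=0<f(n)$ for an $n\ge|s|$. Under CH enumerate the closed nowhere dense sets as $N_\alpha$, $\alpha<\omega_1$. By the Baire category theorem choose recursively $f_\alpha$, not eventually $0$ (only countably many functions are excluded), outside all $N_\gamma$ and incomparable with all $f_\gamma$, $\gamma<\alpha$. The result is a Luzin set $E$ on which $W_0$ is just "$\Delta$ even", a clopen coloring. Being thin makes a space avoid closed nowhere dense relations, and condition 2 asks for pairs inside such a relation.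

So the pairs outside $W$ must be put in by hand. Let us build points indexed by $\beta<\omega_1$ and at stage $\beta$ choose a set $R_\beta\subseteq\beta$ of earlier indices to which $\beta$ is "joined"; joined pairs go outside $W$. Three difficulties appear at once.

The first is that an uncountable $T$ should contain $\alpha,\beta$ with $\alpha\in R_\beta$, but a set of size $\aleph_1$ has $2^{\aleph_1}>\aleph_1$ uncountable subsets and we have only $\omega_1$ stages, so we cannot treat the $T$'s one by one. What helps is that only countably much information about $T$ matters. For condition 1 it will be a function that predicts the next value of a member of $T$ from a finite initial segment. For condition 2 it will be a choice, for each finite sequence $\sigma$ having an extension in $T$, of one such extension. Both are coded by a function $H$ from finite sequences to $\omega$, and such functions can be guessed infinitely often by $\aleph_1$ many $x_\xi$. A single late point of $T$ will meet the guess.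

The second difficulty is that the joined pairs must be limits of unjoined ones within $T$. We get this by allowing at most $n+2$ joins from $\beta$ to points that split from it at place $n$: among $n+3$ candidates, one is unjoined.

The third is that $W$ has to be open, so the join relation must be closed. If $\alpha_j\in R_{\beta_j}$, $\alpha_j\to\alpha$ and $\beta_j\to\beta$, nothing in such a recursion tells us that $\alpha\in R_\beta$. We repair this by refining the topology: the point with index $\beta$ gets a second coordinate which records finite approximations to $R_\beta$.

## 4. Guessing functions on a finitely branching tree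

We now prove Theorem 1, so assume $\mathrm{non}(\mathcal M)=\aleph_1$. For every $1\le\delta<\omega_1$ fix a surjection $e_\delta:\omega\to\delta$.

Let $S_n=\prod_{j<n}\{0,\dots,j+2\}$, a finite set of sequences of length $n$, and $S=\bigcup_nS_n$. For instance $S_0=\{\emptyset\}$, $S_1=\{(0),(1),(2)\}$, and $|S_2|=3\cdot4=12$. For $H:S\to\omega$ let $H_k$ be the restriction of $H$ to $S_{2k}\cup S_{2k+1}$. Let $Y_k$ be the set of all functions $S_{2k}\cup S_{2k+1}\to\omega$. Since the domain is finite and nonempty, $Y_k$ is countably infinite. This is why we want finite branching.

**Lemma 4.** There are $x_\xi\in\prod_kY_k$, $\xi<\omega_1$, such that for every $H:S\to\omega$ there is $\xi<\omega_1$ with $x_\xi(k)=H_k$ for infinitely many $k$.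

**Step 1: move the hypothesis to the product.** Give each $Y_k$ the discrete topology. Then $\prod_kY_k$ is homeomorphic to $\omega^\omega$, hence to the space $P$ of irrationals. For $N\subseteq P$, being nowhere dense in $P$ and in $\mathbb R$ are the same. Indeed, the closure of $N$ in $P$ is $\overline N\cap P$. If $\overline N$ contains an interval $U$, then $\overline N\cap P\supseteq U\cap P$, a nonempty open set of $P$. Conversely, if $\overline N\cap P\supseteq U\cap P$ for an interval $U$, then $\overline N\supseteq\overline{U\cap P}\supseteq U$, as $P$ is dense. Hence a subset of $P$ is meager in $P$ iff it is meager in $\mathbb R$. Take a non-meager set of reals of size $\aleph_1$ and remove its rational members, which form a meager set. What is left is a non-meager subset of $P$; it is uncountable, hence of size $\aleph_1$. Transport it to $\prod_kY_k$ and enumerate it as $\{x_\xi:\xi<\omega_1\}$.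

**Step 2: the functions guessed by a given sequence form a comeager set.** Fix $H$. The set of all $x$ with $x(k)=H_k$ for infinitely many $k$ equals
$$\bigcap_{m}\ \bigcup_{k\ge m}\{x:x(k)=H_k\}.$$
Each union is open. It is dense, because a basic open set restricts only finitely many coordinates, and we may still put $x(k)=H_k$ at a later $k$. So the set is a dense $G_\delta$ and its complement is meager. A non-meager set is not contained in this complement, so some $x_\xi$ lies in the dense $G_\delta$. $\square$

## 5. The recursion: sequences $v_\beta$ and finite join sets $Q_\beta(n)$

By recursion on $\beta<\omega_1$ we define $v_\beta\in\prod_n\{0,\dots,n+2\}$ and, for even $n$, finite sets $Q_\beta(n)\subseteq\beta$. Even places are used for joins; odd places are used to escape predictions.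

For $\beta<\omega$ let the $v_\beta$ be arbitrary pairwise distinct elements, and $Q_\beta(n)=\emptyset$ for all even $n$.

Let $\omega\le\beta<\omega_1$. The set $\beta\times(\beta\setminus\{0\})$ is countable and nonempty; fix a surjection $i\mapsto(\xi_i,\delta_i)$ from $\omega$ onto it (it depends on $\beta$). Think of $\xi_i$ as naming a guesser and of $\delta_i$ as naming a way to decode its values into ordinals. Suppose that $\sigma=v_\beta|n\in S_n$ is already defined.

If $n=2k$, let $Q_\beta(n)$ be the set of all $\alpha$ with $v_\alpha|n=\sigma$ that belong to
$$\{e_{\delta_i}(x_{\xi_i}(k)(\sigma)):i\le k\}\ \cup\ \{e_\beta(i):i\le k\}.\tag{1}$$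
This makes sense: $x_{\xi_i}(k)$ is a function defined on $S_{2k}\cup S_{2k+1}\ni\sigma$, its value is in $\omega$, and the elements of (1) are ordinals below $\delta_i<\beta$ or below $\beta$, so $v_\alpha$ is already defined for them. The set (1) has at most $2(k+1)=n+2$ elements, so $|Q_\beta(n)|\le n+2$. Choose $v_\beta(n)$ in the $(n+3)$-element set $\{0,\dots,n+2\}$ different from $v_\alpha(n)$ for all $\alpha\in Q_\beta(n)$.

If $n=2k+1$, choose
$$v_\beta(n)\in\{0,\dots,n+2\}\setminus\{x_{\xi_i}(k)(\sigma):i\le k\},\tag{2}$$
which is possible because $n+3=2k+4>k+1$.

**Lemma 5.** For all $\beta<\omega_1$: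

1. if $\alpha\in Q_\beta(n)$, then $\alpha<\beta$ and $\Delta(v_\alpha,v_\beta)=n$, which is even; moreover $|Q_\beta(n)|\le n+2$;
2. $v_\alpha\ne v_\beta$ for all $\alpha<\beta$.

**Proof.** Part 1 is vacuous for $\beta<\omega$ (all $Q_\beta(n)$ are empty). For $\beta\ge\omega$ and $\alpha\in Q_\beta(n)$ we have $v_\alpha|n=v_\beta|n$ by definition and $v_\alpha(n)\ne v_\beta(n)$ by the choice of $v_\beta(n)$; the rest was noted above. Part 2 is clear for $\beta<\omega$. For $\beta\ge\omega$ write $\alpha=e_\beta(i)$ and let $n=2k$ with $k\ge i$. If $v_\alpha|n\ne v_\beta|n$, we are done. If $v_\alpha|n=v_\beta|n$, then $\alpha$ is in the second set of (1), so $\alpha\in Q_\beta(n)$ and $v_\alpha(n)\ne v_\beta(n)$. $\square$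

Thus the second set in (1) only serves to keep the $v_\beta$ distinct, and the first set is where the guessing happens. Put $R_\beta=\bigcup_{n\text{ even}}Q_\beta(n)\subseteq\beta$.

## 6. A second coordinate that makes the join relation closed

For $\beta<\omega_1$ and $n<\omega$ let
$$A_\beta(n)=\{v_\alpha|n:\ \alpha\in Q_\beta(j)\text{ for some even }j<n\}\subseteq S_n,\qquad p_\beta=(v_\beta,A_\beta).$$
For example, if $Q_\beta(0)=\{\alpha\}$ and $Q_\beta(2)=\{\gamma\}$, then
$$A_\beta(0)=\emptyset,\quad A_\beta(1)=\{v_\alpha|1\},\quad A_\beta(2)=\{v_\alpha|2\},\quad A_\beta(3)=\{v_\alpha|3,\,v_\gamma|3\},\quad A_\beta(4)=\{v_\alpha|4,\,v_\gamma|4\}.$$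
So at level $n$ the point $p_\beta$ shows the $n$-th initial segments of those $v_\alpha$ to which $\beta$ was joined before level $n$. Let
$$E=\{p_\beta:\beta<\omega_1\}\subseteq\prod_n\{0,\dots,n+2\}\times\prod_n\mathcal P(S_n).$$
This is a product of countably many finite discrete spaces, so it is compact, zero-dimensional and metrizable, and $E$ is separable metric. By Lemma 5(2), distinct points of $E$ have distinct first coordinates, and $E$ is uncountable.

**Definition (arrow).** For distinct $p=(v,A)$ and $p'=(v',A')$ in $E$ write $p\to p'$ if $v'|n\in A(n)$ for all $n>\Delta(v,v')$.

In the example, $\Delta(v_\alpha,v_\beta)=0$ and $v_\alpha|n\in A_\beta(n)$ for all $n\ge1$, so $p_\beta\to p_\alpha$. The definition speaks only about the points as elements of the product and never about indices, so we can see that it is closed.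

**Step 1: the arrow relation is closed in $E^\dagger$.** Suppose $p\not\to p'$ and fix $n>\Delta(v,v')$ with $v'|n\notin A(n)$. Consider the pairs $(q,q')\in E^\dagger$ whose first coordinates agree with $v$, respectively $v'$, on the first $n$ places, and such that the second coordinate of $q$ has the same $n$-th entry $A(n)$. They form an open neighbourhood of $(p,p')$. Since $n>\Delta(v,v')$, each such pair has the same $\Delta$, and $n$ witnesses $q\not\to q'$.

**Step 2: the coloring.** Let
$$W=\{(p,p')\in E^\dagger:\ \Delta(v,v')\text{ is even},\ p\not\to p',\ p'\not\to p\}.$$
It is symmetric. It is open in $E^\dagger$, because the parity of $\Delta$ is locally constant and $\not\to$ is open in either direction by Step 1.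

Closedness would be useless if passing to limits had created many unplanned arrows. The next lemma says that it creates none.

**Lemma 6.** For $\beta\ne\gamma$: $p_\beta\to p_\gamma$ if and only if $\gamma\in R_\beta$.

**Proof.** Let $\gamma\in Q_\beta(m)$. By Lemma 5(1), $\Delta(v_\beta,v_\gamma)=m$, and by definition $v_\gamma|n\in A_\beta(n)$ for all $n>m$. So $p_\beta\to p_\gamma$.

Conversely, let $m=\Delta(v_\beta,v_\gamma)$ and suppose $v_\gamma|n\in A_\beta(n)$ for all $n>m$. For each $n>m$ there are an even $j<n$ and $\alpha\in Q_\beta(j)$ with $v_\alpha|n=v_\gamma|n$. As $n\ge m+1$, the sequence $v_\alpha$ agrees with $v_\gamma$ up to and including place $m$, so $\Delta(v_\alpha,v_\beta)=\Delta(v_\gamma,v_\beta)=m$. On the other hand $\Delta(v_\alpha,v_\beta)=j$ by Lemma 5(1). Hence $j=m$ (in particular $m$ is even), and $\alpha\in Q_\beta(m)$. The set $Q_\beta(m)$ is finite, so one $\alpha\in Q_\beta(m)$ works for infinitely many $n$. Then $v_\alpha=v_\gamma$, so $\alpha=\gamma$ by Lemma 5(2), and $\gamma\in Q_\beta(m)\subseteq R_\beta$. $\square$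

The proof shows why the joins were organized by the splitting level: the joins at one level are finite in number, so they cannot accumulate at an unplanned point.

## 7. Every uncountable $T$: odd splittings, and joined pairs that are limits of $W$

Let $T\subseteq E$ be uncountable, $T=\{p_\beta:\beta\in B\}$ with $B\subseteq\omega_1$ uncountable.

**Proposition 7.** $W\cap T^\dagger$ is not dense in $T^\dagger$.

**Proof.** It suffices to find distinct $\alpha,\beta\in B$ with $\Delta(v_\alpha,v_\beta)$ odd: then $(p_\alpha,p_\beta)\in T^\dagger$ has a neighbourhood in $E^\dagger$ on which $\Delta$ is constant and odd, and this neighbourhood misses $W$.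

Suppose that all these $\Delta$'s are even. If $\beta,\beta'\in B$ and $v_\beta|n=v_{\beta'}|n$ for an odd $n$, then $v_\beta(n)=v_{\beta'}(n)$, since otherwise $\Delta=n$ would be odd. So for odd $n$ the value $v_\beta(n)$ depends only on $v_\beta|n$: there is $H:S\to\omega$ with
$$v_\beta(n)=H(v_\beta|n)\quad\text{for all }\beta\in B\text{ and all odd }n.$$
Take $\xi$ for this $H$ from Lemma 4, and $\beta\in B$ with $\beta>\xi$ and $\beta\ge\omega$. The pair $(\xi,1)$ is in $\beta\times(\beta\setminus\{0\})$, so $(\xi_i,\delta_i)=(\xi,1)$ for some $i$ in the enumeration used for $\beta$. Pick $k\ge i$ with $x_\xi(k)=H_k$ and let $n=2k+1$. By (2),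
$$v_\beta(n)\ne x_\xi(k)(v_\beta|n)=H(v_\beta|n)=v_\beta(n),$$
a contradiction. $\square$

**Proposition 8.** $W\cap T^\dagger$ is not closed in $T^\dagger$.

**Step 1: discard the points that are not condensation points.** Let $B'$ be the set of $\beta\in B$ such that every neighbourhood of $p_\beta$ contains $p_\gamma$ for uncountably many $\gamma\in B$. If $\beta\in B\setminus B'$, some member of a fixed countable base contains $p_\beta$ and only countably many $p_\gamma$ with $\gamma\in B$. There are countably many such base sets, so $B\setminus B'$ is countable. In particular $B'$ is uncountable.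

**Step 2: code $T$ by a function and find a joined pair in $B'$.** For each $\sigma\in S$ that is an initial segment of some $v_\beta$ with $\beta\in B'$, choose one $\alpha_\sigma\in B'$ such that $\sigma$ is an initial segment of $v_{\alpha_\sigma}$. As $S$ is countable, there is $\delta$ with $1\le\delta<\omega_1$ that is greater than all $\alpha_\sigma$. Since $e_\delta$ maps onto $\delta$, there is $H:S\to\omega$ with $e_\delta(H(\sigma))=\alpha_\sigma$ for these $\sigma$; put $H(\sigma)=0$ for the others. Take $\xi$ for $H$ from Lemma 4. Pick $\beta\in B'$ with $\beta>\xi$, $\beta>\delta$ and $\beta\ge\omega$. Pick $i$ with $(\xi_i,\delta_i)=(\xi,\delta)$ in the enumeration for $\beta$, and then $k\ge i$ with $x_\xi(k)=H_k$. Put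
$$n=2k,\qquad\sigma=v_\beta|n,\qquad\alpha=\alpha_\sigma,$$
where $\alpha_\sigma$ is defined because $\beta\in B'$. Then
$$e_{\delta_i}(x_{\xi_i}(k)(\sigma))=e_\delta(H(\sigma))=\alpha\quad\text{and}\quad v_\alpha|n=\sigma,$$
so $\alpha\in Q_\beta(n)$ by (1). By Lemma 6, $p_\beta\to p_\alpha$. Hence $(p_\alpha,p_\beta)\in T^\dagger\setminus W$. By Lemma 5(1), $\Delta(v_\alpha,v_\beta)=n$, an even number. Both $\alpha$ and $\beta$ are in $B'$.

Notice that $H$ and $\delta$ were fixed first and $\beta$ came afterwards; at stage $\beta$ of the recursion nothing was known about $T$, but the pair $(\xi,\delta)$ was on the list.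

**Step 3: this pair is a limit of pairs in $W\cap T^\dagger$.** Let $O\ni p_\alpha$ and $O'\ni p_\beta$ be open. Shrink them so that all points of $O$ have first coordinate agreeing with $v_\alpha$ up to and including place $n$, and all points of $O'$ have first coordinate agreeing with $v_\beta$ up to and including place $n$. Then $\Delta=n$ for every pair in $O\times O'$. Since $\alpha\in B'$, there are $n+3$ distinct $\gamma_0,\dots,\gamma_{n+2}\in B$ with $p_{\gamma_j}\in O$. Since $\beta\in B'$, uncountably many $\beta'\in B$ have $p_{\beta'}\in O'$, so we can choose one with $\beta'>\gamma_j$ for all $j$.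

If $\gamma_j\in R_{\beta'}$, then $\gamma_j\in Q_{\beta'}(n)$, because by Lemma 5(1) a member of $Q_{\beta'}(l)$ has $\Delta=l$ with $v_{\beta'}$, and here $\Delta(v_{\gamma_j},v_{\beta'})=n$. But $|Q_{\beta'}(n)|\le n+2$, and there are $n+3$ candidates. So $\gamma_j\notin R_{\beta'}$ for some $j$. Also $\beta'\notin R_{\gamma_j}$, because $R_{\gamma_j}\subseteq\gamma_j$ and $\gamma_j<\beta'$. By Lemma 6 there is no arrow between $p_{\gamma_j}$ and $p_{\beta'}$ in either direction, and $\Delta=n$ is even. Hence
$$(p_{\gamma_j},p_{\beta'})\in W\cap T^\dagger\cap(O\times O').$$

So $(p_\alpha,p_\beta)$ is a point of $T^\dagger$ in the closure of $W\cap T^\dagger$ but not in $W$. $\square$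

Propositions 7 and 8 together prove Theorem 1.

## 8. Strictly increasing functions and $\mathfrak d=\aleph_1$

For Theorem 2 we return to the incomparability coloring $W_0$ of Section 2. The relation $\le$ on $\omega^\omega$ is closed by itself, so no second coordinate is needed. All the work goes into choosing $E$ so that every uncountable $T\subseteq E$ does contain suitable comparable pairs.

**Step 1: a scale that outgrows every prediction.** Let $\omega^{<\omega}$ be the set of finite sequences in $\omega$. It is countable, so by $\mathfrak d=\aleph_1$ (transported by a bijection $\omega^{<\omega}\to\omega$) we may fix $h_\xi:\omega^{<\omega}\to\omega$, $\xi<\omega_1$, such that for every $F:\omega^{<\omega}\to\omega$ there is $\xi$ with $F\le h_\xi$ off a finite set. Keep the surjections $e_\beta:\omega\to\beta$. Let $f_0(m)=m$, and for $1\le\beta<\omega_1$ define recursively in $m$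
$$f_\beta(m)=1+\sum_{j<m}f_\beta(j)+\sum_{i\le m}\Bigl(h_{e_\beta(i)}(f_\beta|m)+f_{e_\beta(i)}(m)\Bigr).\tag{3}$$
Each $f_\beta$ is strictly increasing: for $\beta\ge1$ the first two terms of (3) give $f_\beta(m+1)\ge1+f_\beta(m)$. Let $\gamma<\beta$, say $\gamma=e_\beta(i)$. For $m\ge i$ the last sum in (3) contains the terms with index $\gamma$, so
$$f_\beta(m)>f_\gamma(m)\quad\text{and}\quad f_\beta(m)>h_\gamma(f_\beta|m)\qquad\text{for all }m\ge i.\tag{4}$$
In particular the $f_\beta$ are distinct.

**Lemma 9.** For every $F:\omega^{<\omega}\to\omega$, for all but countably many $\beta$: $f_\beta(m)>F(f_\beta|m)$ for all but finitely many $m$.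

**Proof.** Choose $\xi$ with $F\le h_\xi$ off a finite set, and let $\beta>\xi$. The sequences $f_\beta|m$ are distinct for distinct $m$, as their lengths differ. So $F(f_\beta|m)\le h_\xi(f_\beta|m)$ for all but finitely many $m$. By (4), $h_\xi(f_\beta|m)<f_\beta(m)$ for all large $m$. $\square$

Let $E=\{f_\beta:\beta<\omega_1\}\subseteq\omega^\omega$ and
$$W=\{(f,g)\in E^\dagger:\Delta(f,g)\text{ even},\ f\not\le g,\ g\not\le f\},$$
a symmetric set, open in $E^\dagger$ by Section 2. Let $T=\{f_\beta:\beta\in B\}$ with $B\subseteq\omega_1$ uncountable.

**Step 2: $W\cap T^\dagger$ is not dense in $T^\dagger$.** Suppose that no two members of $T$ have odd $\Delta$. As in Proposition 7, for odd $m$ the value $f_\beta(m)$, $\beta\in B$, depends only on $f_\beta|m$, so there is $F:\omega^{<\omega}\to\omega$ with $f_\beta(m)=F(f_\beta|m)$ for all $\beta\in B$ and all odd $m$. This contradicts Lemma 9, as $B$ is uncountable and there are infinitely many odd $m$. So some pair in $T^\dagger$ has odd $\Delta$, and it has a neighbourhood that misses $W$.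

The remaining steps show that $W\cap T^\dagger$ is not closed in $T^\dagger$.

**Step 3: set up one bound for a countable dense part of $T$.** Let $B'$ be the set of $\beta\in B$ such that every neighbourhood of $f_\beta$ contains $f_\gamma$ for uncountably many $\gamma\in B$. As in Step 1 of Proposition 8, $B\setminus B'$ is countable. Let $D\subseteq B'$ be countable with $\{f_\alpha:\alpha\in D\}$ dense in $\{f_\beta:\beta\in B'\}$, and let $\beta_0<\omega_1$ be greater than all elements of $D$. By (4), for each $\beta\in B'$ with $\beta>\beta_0$ there is $n_\beta$ such that $f_{\beta_0}(j)\le f_\beta(j)$ for all $j\ge n_\beta$. There are uncountably many such $\beta$ and only countably many values $n_\beta$. So there are a single $n$ and an uncountable $B_1\subseteq B'$ with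
$$f_{\beta_0}(j)\le f_\beta(j)\quad\text{for all }\beta\in B_1\text{ and }j\ge n.\tag{5}$$

The plan is to find $\alpha\in D$ and $\beta\in B_1$ with $f_\alpha\le f_\beta$. Far out, $f_{\beta_0}$ lies between them; early on they should agree; the part in between is dangerous. We cross it with one big jump of $f_\beta$ at an even place, after which monotonicity takes over.

**Step 4: an even place with unbounded jumps.** We claim that there are an even $m\ge n$ and $\sigma\in\omega^m$ such that
$$\{f_\beta(m):\beta\in B_1,\ f_\beta|m=\sigma\}\tag{6}$$
is infinite. Otherwise, for $\sigma$ of even length $m\ge n$ let $F(\sigma)$ be the maximum of the set (6), or $0$ if it is empty; for all other $\sigma$ let $F(\sigma)=0$. Then $f_\beta(m)\le F(f_\beta|m)$ for all $\beta\in B_1$ and all even $m\ge n$. This contradicts Lemma 9, since $B_1$ is uncountable.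

**Step 5: a comparable pair.** Fix $m,\sigma$ from Step 4. Some $\beta\in B_1\subseteq B'$ has $f_\beta|m=\sigma$, so by density of $D$ there is $\alpha\in D$ with $f_\alpha|m=\sigma$. As $\alpha<\beta_0$, (4) gives $m'\ge m$ with $f_\alpha(j)\le f_{\beta_0}(j)$ for all $j\ge m'$. As (6) is infinite, hence unbounded, choose $\beta\in B_1$ with
$$f_\beta|m=\sigma\quad\text{and}\quad f_\beta(m)>f_\alpha(m').$$
We check $f_\alpha\le f_\beta$. For $j<m$ there is equality. For $m\le j\le m'$ we have $f_\beta(j)\ge f_\beta(m)>f_\alpha(m')\ge f_\alpha(j)$, since both functions are increasing. For $j>m'$ we have $j\ge n$, and $f_\beta(j)\ge f_{\beta_0}(j)\ge f_\alpha(j)$ by (5) and the choice of $m'$. The case $j=m$ shows $f_\alpha(m)<f_\beta(m)$, so $f_\alpha\ne f_\beta$ and $\Delta(f_\alpha,f_\beta)=m$. Since $f_\alpha\le f_\beta$, the pair $(f_\alpha,f_\beta)$ is in $T^\dagger\setminus W$. Again $\alpha,\beta\in B'$.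

**Step 6: this pair is a limit of $W\cap T^\dagger$.** Let $l>m$. As $\beta\in B'$, there is $\beta'\in B$ with $f_{\beta'}|l=f_\beta|l$. As $\alpha\in B'$, uncountably many indices in $B$ give functions that agree with $f_\alpha$ below $l$, so there is $\alpha'\in B$ with $\alpha'>\beta'$ and $f_{\alpha'}|l=f_\alpha|l$. The order of the indices is deliberately chosen: $f_{\alpha'}$ is smaller at place $m$ but eventually larger. In detail, $\Delta(f_{\alpha'},f_{\beta'})=m$ is even, and $f_{\alpha'}(m)=f_\alpha(m)<f_\beta(m)=f_{\beta'}(m)$, so $f_{\beta'}\not\le f_{\alpha'}$. By (4), $f_{\alpha'}(j)>f_{\beta'}(j)$ for all large $j$, so $f_{\alpha'}\not\le f_{\beta'}$. Hence $(f_{\alpha'},f_{\beta'})\in W\cap T^\dagger$. As $l$ was arbitrary, $(f_\alpha,f_\beta)$ is in the closure of $W\cap T^\dagger$ but not in $W$. This proves Theorem 2. $\square$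

Theorems 1 and 2 cover the case $\min\{\mathfrak d,\mathrm{non}(\mathcal M)\}=\aleph_1$. Let $\mathfrak b$ be the least size of a family in $\omega^\omega$ that is not dominated, off finite sets, by a single function. These notes do not claim that $\mathfrak b=\aleph_1$ alone refutes the conjecture.

## 9. OCA, analytic spaces, and a large continuum

We prove Theorem 3.

**Part (a).** Todorčević's axiom OCA (*Partition Problems in Topology*, Contemp. Math. 84, 1989) says that for every separable metric $E$ and every open coloring $W$ on $E$ one of the following holds:

1. there is an uncountable $T\subseteq E$ with $T^\dagger\subseteq W$;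
2. $E=\bigcup_nE_n$ with $W\cap E_n^\dagger=\emptyset$ for all $n<\omega$.

OCA is consistent relative to ZFC and follows from PFA. Assume OCA, and let $W$ be an open coloring on an uncountable $E$. In case 1, $W\cap T^\dagger=T^\dagger$ is clopen in $T^\dagger$. In case 2 some $E_n$ is uncountable, and $W\cap E_n^\dagger=\emptyset$ is clopen in $E_n^\dagger$. Either way $W$ is reduced to a clopen coloring, so the conjecture holds. On the other hand CH refutes the conjecture by Theorem 1, and CH is consistent relative to ZFC. So the conjecture is independent of ZFC.

**Part (b).** Recall that a nonempty separable metric space is analytic if it is a continuous image of $\omega^\omega$. Feng (*Homogeneity for open partitions of pairs of reals*, Trans. Amer. Math. Soc. 339, 1993) proved in ZFC that the dichotomy in part (a) holds for analytic $E$, with a perfect set in the first alternative. The argument of part (a) then applies to every uncountable analytic $E$ without any axiom. So the conjecture holds in ZFC for analytic $E$, and a space carrying a counterexample is never analytic. This agrees with what we saw in Section 2: on the whole of $\omega^\omega$ the coloring $W_0$ is reduced by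 the explicit set $T_1$.

**Part (c).** Start with a model $V$ of ZFC in which $2^{\aleph_0}$ is as large as desired, and add $\aleph_1$ Cohen reals $c_\alpha\in\omega^\omega$, $\alpha<\omega_1$, with finite conditions. The forcing has the countable chain condition, so it preserves cardinals; the reals of $V$ are still there, so $2^{\aleph_0}$ does not decrease. We claim that the $c_\alpha$ form a Luzin set in the extension $V[G]$. Let $M$ be meager in $V[G]$. It is covered by a countable union of closed nowhere dense sets, which is coded by a real $r$. By the countable chain condition $r$ has a name that involves only countably many coordinates, so $r\in V[G|A]$ for some countable $A\subseteq\omega_1$, where $G|A$ adds only the $c_\alpha$ with $\alpha\in A$. For $\alpha\notin A$ the real $c_\alpha$ is Cohen generic over $V[G|A]$, so it avoids every closed nowhere dense set coded there. Hence $c_\alpha\in M$ only for $\alpha\in A$. The $c_\alpha$ are distinct by genericity, so $\{c_\alpha:\alpha<\omega_1\}$ is uncountable, meets each meager set in a countable set, and is therefore a non-meager set of size $\aleph_1$ in $\omega^\omega$. By the comparison of $P$ with $\mathbb R$ in Step 1 of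 Lemma 4, it yields a non-meager set of reals of size $\aleph_1$. So $\mathrm{non}(\mathcal M)=\aleph_1$ in $V[G]$, and the conjecture fails there by Theorem 1. $\square$
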